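\title{Spectra of badly approximable algebraic power series over finite fields}

\begin{abstract}
The spectrum of a power series in $\mathbb F_q((z^{-1}))$ whose partial quotients have bounded degree is the set of degrees that occur infinitely often among its partial quotients. We show that, for every prime power $q$, every finite nonempty set of positive integers is the spectrum of a series that is algebraic of degree at least $3$ over $\mathbb F_q(z)$. The series are explicit. One can prescribe the beginning of the continued fraction and rational frequencies for the degrees, and make the sequence of degrees periodic. In odd characteristic $p$ the algebraic degree can be any number $p^s+1$ with $s\ge1$; in characteristic $2$ it is $3$ or $4$, and we determine which finite alphabets of partial quotients occur.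
\end{abstract}

\section{Introduction}

Let $q$ be a power of a prime $p$, and put
\[
R=\mathbb F_q[z],\qquad K=\mathbb F_q(z),\qquad K_\infty=\mathbb F_q((z^{-1})).
\]
For $\xi=\sum_{h\ge -m}c_hz^{-h}\in K_\infty$ with $c_{-m}\ne0$ let $|\xi|=q^m$, and let $|0|=0$. This absolute value is ultrametric, $K_\infty$ is complete for it, and $|Q|=q^{\deg Q}$ for a nonzero polynomial $Q$. Let $\Vert\xi\Vert$ be the absolute value of the part of $\xi$ that consists of negative powers of $z$; it is the distance from $\xi$ to $R$. Every $\xi\in K_\infty$ has a continued fraction expansion $\xi=[a_0;a_1,a_2,\dots]$ with $a_0\in R$ and with non-constant polynomials $a_n$ for $n\ge1$, the \emph{partial quotients}. The expansion is infinite when $\xi$ is \emph{irrational}, that is, $\xi\notin K$.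

The degree of $a_{n+1}$ measures how good the $n$-th convergent $P_n/Q_n$ is: one has $|Q_n|\cdot\Vert Q_n\xi\Vert=q^{-\deg a_{n+1}}$. An irrational $\xi$ is \emph{badly approximable} if the degrees of its partial quotients are bounded, or equivalently (Lemma~\ref{lem:constant}) if its \emph{Lagrange constant}
\[
C(\xi)=\liminf_{Q\in R\setminus\{0\},\ |Q|\to\infty}|Q|\cdot\Vert Q\xi\Vert
\]
is positive. The \emph{spectrum} of a badly approximable $\xi$ is the set of positive integers $k$ such that infinitely many partial quotients of $\xi$ have degree $k$. It refines the Lagrange constant, which records only the largest element of the spectrum. Since infinitely many partial quotients share finitely many degrees, a spectrum is finite and nonempty. The following problem comes from the paper of Bugeaud and Han \cite{BH}.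

\medskip
\noindent\textbf{Problem.} \emph{Let $\mathcal N$ be a finite nonempty set of positive integers. Does there exist a badly approximable $\xi\in\mathbb F_q((z^{-1}))$, algebraic of degree at least $3$ over $\mathbb F_q(z)$, whose spectrum is $\mathcal N$?}
\medskip

The condition on the degree is the whole difficulty. If $\mathcal N=\{k_1,\dots,k_l\}$, the continued fraction that repeats the word $z^{k_1},\dots,z^{k_l}$ forever has spectrum $\mathcal N$, and it is quadratic, being an irrational fixed point of a M\"obius transformation over $K$. Conversely every quadratic series has an ultimately periodic expansion (Lemma~\ref{lem:lagrange}). So one needs a sequence of polynomials of bounded degree that is not ultimately periodic and whose continued fraction is nevertheless algebraic.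

Characteristic $p$ offers one tool that links continued fractions to algebraic equations. If $r$ is a power of $p$, the map $\theta\mapsto\theta^r$ is a continuous ring homomorphism of $K_\infty$, so that $[a_0;a_1,\dots]^r=[a_0^r;a_1^r,\dots]$. For instance $\xi=[z;z^r,z^{r^2},\dots]$ satisfies $\xi=z+1/\xi^r$ and is algebraic. But this tool multiplies all degrees by $r$, so used in this way it destroys boundedness, and one might expect that the few algebraic series that escape have very special spectra. On the other hand, the spectrum sees only degrees: the sequence of degrees may well be periodic while the lack of periodicity hides in the lower coefficients of the partial quotients. This is what happens in our constructions, and the answer to the Problem is always yes.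

\begin{theorem}\label{thm:main}
Let $q$ be a power of a prime $p$ and $\mathcal N$ a finite nonempty set of positive integers. There is a badly approximable $\xi\in\mathbb F_q((z^{-1}))$, algebraic of degree at least $3$ over $\mathbb F_q(z)$, all of whose partial quotients $a_n$ $(n\ge1)$ have degree in $\mathcal N$, and whose spectrum is $\mathcal N$.
\end{theorem}

Thus the spectra of badly approximable algebraic series of degree at least $3$ are exactly the finite nonempty sets of positive integers. The constructions give more. We say that degree $k$ occurs in $\xi$ with \emph{frequency} $f$ if $\frac1N\#\{1\le n\le N:\deg a_n=k\}\to f$ as $N\to\infty$.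

\begin{theorem}\label{thm:strong}
Let $q$, $p$, $\mathcal N$ be as in Theorem~\ref{thm:main}, let $(f_k)_{k\in\mathcal N}$ be positive rationals with sum $1$, and let $c_0,\dots,c_t\in\mathbb F_q[z]$ with $c_1,\dots,c_t$ non-constant.
\begin{itemize}
\item[(a)] There is an algebraic $\xi$ whose expansion begins with $c_0,\dots,c_t$; whose later partial quotients all have degree in $\mathcal N$; whose sequence of degrees after $c_t$ is purely periodic; and in which degree $k$ occurs with frequency $f_k$ for each $k\in\mathcal N$. If $p$ is odd, then for any given $s\ge1$, $\xi$ can be chosen of degree exactly $p^s+1$. If $p=2$, $\xi$ can be chosen of degree $3$ or $4$. In particular such $\xi$ are dense in $\mathbb F_q((z^{-1}))$; they have spectrum $\mathcal N$ and $C(\xi)=q^{-\max\mathcal N}$.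
\item[(b)] Let $p=2$ and let $\mathcal A$ be a finite nonempty set of non-constant polynomials. There is a $\xi$ algebraic of degree at least $3$, with $a_n\in\mathcal A$ for all $n\ge1$ and with every element of $\mathcal A$ occurring infinitely often, if and only if $|\mathcal A|\ge2$.
\end{itemize}
\end{theorem}

Both constructions make the Frobenius map lengthen a word of partial quotients instead of raising its letters to a power. In characteristic $2$ (Section~\ref{sec:two}), following a word by a letter and then by its mirror image squares the denominator of the continued fraction. In odd characteristic (Section~\ref{sec:odd}), the matrix of a palindrome repeated $r$ times is conjugate to the matrix of the palindrome with $r$-th powers of its letters, by a matrix whose shape we control. Section~\ref{sec:degree} determines the exact degree for odd $p$; it is needed for Theorem~\ref{thm:strong} only. The theorems are deduced in Section~\ref{sec:proofs}.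

\section{Continued fractions of power series}\label{sec:cf}

A matrix $N=(n_{ij})\in GL_2(K_\infty)$ acts on $\mathbb P^1(K_\infty)=K_\infty\cup\{\infty\}$ by $N\cdot\theta=(n_{11}\theta+n_{12})/(n_{21}\theta+n_{22})$; scalar matrices act trivially. For $a\in R$ and for a word $W=(b_1,\dots,b_s)$ of polynomials put
\[
M_a=\begin{pmatrix}a&1\\1&0\end{pmatrix},\qquad M(W)=M_{b_1}\cdots M_{b_s}.
\]
Since $M_a\cdot\theta=a+1/\theta$, we have $[b_1,\dots,b_s,\theta]=M(W)\cdot\theta$ and $[b_1,\dots,b_s]=M(W)\cdot\infty$. Each $M_a$ is symmetric of determinant $-1$. Hence $\det M(W)=(-1)^s$, and the reversed word $\widetilde W=(b_s,\dots,b_1)$ has matrix $M(\widetilde W)=M(W)^{T}$.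

The expansion of $\xi$ is produced by the algorithm $\xi_0=\xi$, $a_n=$ the polynomial part of $\xi_n$, $\xi_{n+1}=1/(\xi_n-a_n)$, which stops if $\xi_n=a_n$. The $\xi_n$ are the \emph{complete quotients}; $|\xi_n|=|a_n|>1$ for $n\ge1$.

\begin{lemma}\label{lem:basic}
Let $W=(b_1,\dots,b_s)$ be a word of polynomials with $b_2,\dots,b_s$ non-constant, and write $M(W)=\begin{pmatrix}P&P'\\Q&Q'\end{pmatrix}$.
\begin{itemize}
\item[(i)] If $\theta\in K_\infty$ and $|\theta|>1$, then $M(W)\cdot\theta$ lies in $K_\infty$, its expansion begins with $b_1,\dots,b_s$, and it continues with the expansion of $\theta$.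
\item[(ii)] $|Q|=|b_2|\cdots|b_s|>|Q'|$; if $b_1$ is also non-constant, then $|P|=|b_1|\cdots|b_s|$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) If $|\theta|>1$, then $b+1/\theta$ has polynomial part $b$ and next complete quotient $\theta$, and $|b+1/\theta|=|b|>1$ if $b$ is non-constant. Apply this to $b_s,b_{s-1},\dots,b_1$ in turn.
(ii) Right multiplication by $M_b$ replaces a row $(\rho,\rho')$ by $(b\rho+\rho',\rho)$. If $|\rho|>|\rho'|$ and $b$ is non-constant, then $|b\rho+\rho'|=|b||\rho|>|\rho|$. Start from the rows $(1,0)$ and $(b_1,1)$ of $M_{b_1}$.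
\end{proof}

Let $(a_n)_{n\ge0}$ be polynomials, non-constant for $n\ge1$, and let $M_{a_0}\cdots M_{a_n}=\begin{pmatrix}P_n&P_{n-1}\\Q_n&Q_{n-1}\end{pmatrix}$. The \emph{convergents} $P_n/Q_n=[a_0;\dots,a_n]$ satisfy $|P_n/Q_n-P_{n-1}/Q_{n-1}|=|Q_nQ_{n-1}|^{-1}$ for $n\ge1$, so they converge to some $\xi\in K_\infty$. In the same way the tails $[a_n,a_{n+1},\dots]$ converge to series $\xi_n$ with $|\xi_n|=|a_n|$ for $n\ge1$, and $\xi=M_{a_0}\cdots M_{a_n}\cdot\xi_{n+1}$. By Lemma~\ref{lem:basic}(i) the expansion of $\xi$ is $(a_n)$. Conversely, for every $\xi$ with infinite expansion $(a_n)$, the relation $\xi=(P_n\xi_{n+1}+P_{n-1})/(Q_n\xi_{n+1}+Q_{n-1})$ gives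
\begin{equation}\label{eq:approx}
|Q_n\xi-P_n|=\frac1{|Q_n\xi_{n+1}+Q_{n-1}|}=\frac1{|Q_{n+1}|}.
\end{equation}
So $\xi$ is the limit of its convergents and is determined by its partial quotients. It is irrational: if $\xi=A/B$, the nonzero quantity $|Q_n\xi-P_n|$ would be at least $|B|^{-1}$ for all $n$.

\begin{lemma}\label{lem:constant}
For irrational $\xi$ we have $C(\xi)=q^{-\limsup\deg a_n}$, with $q^{-\infty}=0$.
\end{lemma}

\begin{proof}
Put $\varepsilon_n=P_n-Q_n\xi$. By \eqref{eq:approx}, $|Q_n|\,\Vert Q_n\xi\Vert=|Q_n||\varepsilon_n|=|a_{n+1}|^{-1}$. It remains to show that $|Q\xi-P|\ge|\varepsilon_n|$ whenever $P,Q\in R$ and $|Q_n|\le|Q|<|Q_{n+1}|$, for then $|Q|\,\Vert Q\xi\Vert\ge|a_{n+1}|^{-1}$. As $P_{n+1}Q_n-P_nQ_{n+1}=\pm1$, we can write $(P,Q)=A(P_n,Q_n)+B(P_{n+1},Q_{n+1})$ with $A,B\in R$, and $P-Q\xi=A\varepsilon_n+B\varepsilon_{n+1}$. If $B=0$, then $A\ne0$. If $B\neq0$, then $|Q|<|BQ_{n+1}|$ forces $|AQ_n|=|BQ_{n+1}|$, whence $|A|>|B|$. In both cases $|P-Q\xi|=|A\varepsilon_n|\ge|\varepsilon_n|$.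
\end{proof}

The next fact is the analogue of Lagrange's theorem. We include the proof, which works in characteristic $2$ as well.

\begin{lemma}\label{lem:lagrange}
If $\xi\in K_\infty$ has degree $2$ over $K$, its expansion is ultimately periodic. Consequently an algebraic series whose expansion is infinite and not ultimately periodic has degree at least $3$.
\end{lemma}

\begin{proof}
Let $\Phi(S,T)=AS^2+BST+ET^2$ be a nonzero form over $R$ with $\Phi(\xi,1)=0$, and let $\langle\mathbf x,\mathbf x'\rangle=\Phi(\mathbf x+\mathbf x')-\Phi(\mathbf x)-\Phi(\mathbf x')$ be its polar bilinear form, so that $\langle\mathbf x,\mathbf x\rangle=2\Phi(\mathbf x)$. Put $\mathbf x_n=(P_n,Q_n)$. Since $\xi_{n+1}\mathbf x_n+\mathbf x_{n-1}$ is proportional to $\mathbf x=(\xi,1)$, the complete quotient $\xi_{n+1}$ is a root of $A_nT^2+B_nT+A_{n-1}$, where $A_n=\Phi(\mathbf x_n)$ and $B_n=\langle\mathbf x_n,\mathbf x_{n-1}\rangle$ lie in $R$. Write $\mathbf x_n=Q_n\mathbf x+\varepsilon_n(1,0)$ with $\varepsilon_n=P_n-Q_n\xi$. From $\Phi(\mathbf x)=\langle\mathbf x,\mathbf x\rangle=0$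 and $\langle\mathbf x,(1,0)\rangle=2A\xi+B$ we get
\[
A_n=(2A\xi+B)Q_n\varepsilon_n+A\varepsilon_n^2,\qquad
B_n=(2A\xi+B)(Q_n\varepsilon_{n-1}+Q_{n-1}\varepsilon_n)+2A\varepsilon_n\varepsilon_{n-1}.
\]
By \eqref{eq:approx}, $|Q_n\varepsilon_{n-1}|=1$ and the other products $Q_i\varepsilon_j$, $\varepsilon_i\varepsilon_j$ here have absolute value below $1$, so $|A_n|$ and $|B_n|$ are bounded. Also $A_n\ne0$, because $\Phi(T,1)$ is a multiple of the minimal polynomial of $\xi$ by an element of $K^*$ and has no root $P_n/Q_n$ in $K$. As $\mathbb F_q$ is finite, only finitely many polynomials $A_nT^2+B_nT+A_{n-1}$ occur, each with at most two roots. So $\xi_m=\xi_n$ for some $m\ne n$, and the expansion is periodic from there on.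
\end{proof}

\section{Characteristic 2: folded words}\label{sec:two}

Let $p=2$. Then every matrix $M(W)$ has determinant $1$. Consider the word $W\,x\,\widetilde W$ obtained by folding $W$ around a letter $x$. If $M(W)=\begin{pmatrix}U&U'\\V&V'\end{pmatrix}$, the first column of $M(W)M_xM(W)^T$ is
\begin{equation}\label{eq:fold}
\begin{pmatrix}U&U'\\V&V'\end{pmatrix}\begin{pmatrix}xU+U'\\U\end{pmatrix}
=\begin{pmatrix}xU^2+2UU'\\xUV+(U'V+UV')\end{pmatrix}
=\begin{pmatrix}xU^2\\xUV+1\end{pmatrix}.
\end{equation}
Since $[0;W]=V/U$, this says that folding squares the denominator, multiplies it by $x$, and adds to the value the reciprocal of the new denominator: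
$[0;W\,x\,\widetilde W]=V/U+1/(xU^2)$. Here is the Frobenius map, acting on the length of the word and not on the degrees of its letters.

\begin{example}\label{ex:two}
Start from the word $(z)$ and fold around $z,\ z+1,\ z,\ z+1,\dots$ in turn. The words are $(z)$, $(z,z,z)$, $(z,z,z,z+1,z,z,z)$, and so on, with denominators $z$, $z^3$, $z^6(z+1)$, $z^{13}(z+1)^2,\dots$. The limit is
\[
\eta=[0;z,z,z,z+1,z,z,z,z,z,z,z,z+1,\dots]=\frac1z+\frac1{z^3}+\frac1{z^6(z+1)}+\frac1{z^{13}(z+1)^2}+\cdots.
\]
Let $\Theta$ be the sum of the first, third, fifth, \dots\ terms. Each remaining term is the square of its predecessor divided by $z$, and squaring is additive, so $\eta=\Theta+\Theta^2/z$. Each term of $\Theta$ after the first is the fourth power of the previous term of $\Theta$ divided by $z^2(z+1)$, so $\Theta=1/z+\Theta^4/(z^2(z+1))$. Thus $\eta$ is algebraic of degree at most $4$, and all its partial quotients have degree $1$.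
\end{example}

In general, let $w$ be a nonempty word of non-constant polynomials and let $x\ne y$ be non-constant polynomials. Put $x_n=x$ for even $n$ and $x_n=y$ for odd $n$, and define
\[
W_0=w,\qquad W_{n+1}=W_n\,x_n\,\widetilde{W_n}.
\]
Each $W_n$ is a prefix of $W_{n+1}$. Let $W_\infty$ be the limit word and $\eta=[0;W_\infty]$. Let $v_2$ denote the $2$-adic valuation.

\begin{proposition}\label{prop:two}
We have
\begin{equation}\label{eq:word}
W_\infty=w\,e_1\,\widetilde w\,e_2\,w\,e_3\,\widetilde w\,e_4\cdots,\qquad e_j=x_{v_2(j)}.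
\end{equation}
The letters of $W_\infty$ are those of $w$ together with $x$ and $y$, and each occurs infinitely often. The series $\eta$ is algebraic of degree $3$ or $4$ over $K$.
\end{proposition}

\begin{proof}
\emph{The word.} For $n\ge1$ the word $W_n$ is a palindrome, since the reversal of $W_{n-1}x_{n-1}\widetilde{W_{n-1}}$ is itself; hence $W_{n+1}=W_n\,x_n\,W_n$. We claim that for $n\ge1$ the word $W_n$ consists of $2^n$ blocks, alternately $w$ and $\widetilde w$ starting with $w$, separated by $e_1,\dots,e_{2^n-1}$. This holds for $W_1=w\,x_0\,\widetilde w$. If it holds for $W_n$, then $W_nx_nW_n$ has $2^{n+1}$ alternating blocks, because $2^n$ is even; its separator number $2^n$ is $x_n=x_{v_2(2^n)}$; and its separator number $2^n+j$, for $1\le j<2^n$, is $e_j=e_{2^n+j}$, because $v_2(2^n+j)=v_2(j)$. This proves \eqref{eq:word}, and the statement on letters follows.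

\emph{Algebraicity.} Let $(U_n,V_n)^T$ be the first column of $M(W_n)$. By \eqref{eq:fold}, $U_{n+1}=x_nU_n^2$ and $V_{n+1}/U_{n+1}=V_n/U_n+1/U_{n+1}$. The fractions $V_n/U_n=[0;W_n]$ are convergents of $\eta$, and $|U_n|\to\infty$ by Lemma~\ref{lem:basic}(ii), so
\[
\eta=\frac{V_0}{U_0}+\sum_{n\ge1}\frac1{U_n}.
\]
Let $\Theta=\sum_{j\ge0}1/U_{2j}$. From $U_{2j+1}=xU_{2j}^2$ and $U_{2j+2}=yU_{2j+1}^2=x^2yU_{2j}^4$, and since squaring is additive and continuous,
\[
\sum_{j\ge0}\frac1{U_{2j+1}}=\frac{\Theta^2}x,\qquad \Theta=\frac1{U_0}+\frac{\Theta^4}{x^2y},\qquad \eta=\frac{V_0+1}{U_0}+\Theta+\frac{\Theta^2}x.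
\]
Hence $[K(\Theta):K]\le4$, and $\eta\in K(\Theta)$ has degree at most $4$.

\emph{Non-periodicity.} Let $\ell$ be the length of $w$, so that $e_j$ stands in position $j(\ell+1)$. If $W_\infty$ were ultimately periodic with period $\tau$, then $\tau(\ell+1)$ would be a period too, and $e_{j+\tau}=e_j$ for all large $j$. Write $\tau=2^i\tau'$ with $\tau'$ odd, and take $j=2^ij'$ with $j'$ large and $j'\equiv2-\tau'\pmod 4$. Then $j'$ is odd, $v_2(j)=i$ and $v_2(j+\tau)=i+1$, so $\{e_j,e_{j+\tau}\}=\{x,y\}$, which contradicts $x\neq y$. By Lemma~\ref{lem:lagrange}, $\eta$ has degree at least $3$.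
\end{proof}

\begin{remark}
The hypothesis $x\ne y$ is used only in the last step, and it is necessary there. If $x=y$, then $W_\infty$ is the periodic word $(w\,x\,\widetilde w\,x)^\infty$, and $\Sigma=\sum_{n\ge0}1/U_n$ satisfies the quadratic equation $\Sigma=1/U_0+\Sigma^2/x$.
\end{remark}

\section{Odd characteristic: powers of a palindrome}\label{sec:odd}

For odd $p$ the term $2UU'$ in \eqref{eq:fold} survives, and squaring is no longer a homomorphism. We need another way to trade Frobenius for length. Throughout this section and the next, $p$ is odd and $r=p^s$ with $s\ge1$.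

\subsection{Frobenius versus repetition}\label{sub:idea}

For a matrix $N$ over $K_\infty$ let $N^{(r)}$ be the matrix of $r$-th powers of its entries. The map $N\mapsto N^{(r)}$ is a ring homomorphism, it fixes matrices over $\mathbb F_p$, and $(N\cdot\theta)^r=N^{(r)}\cdot\theta^r$. If $X=M(w)$, then $X^{(r)}$ is the matrix of the word $w$ with each letter raised to the power $r$, while $X^r$ is the matrix of $w$ repeated $r$ times. These two matrices have the same eigenvalues, namely the $r$-th powers of those of $X$. This suggests looking for $G\in GL_2(K)$ with $GX^{(r)}=X^rG$. Suppose we have such a $G$, and a matrix $\Gamma\in GL_2(\mathbb F_p)$ that commutes with $G$. Put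
\begin{equation}\label{eq:Pi}
\Pi_n=X\,\Gamma\,X^r\,\Gamma\,X^{r^2}\,\Gamma\cdots X^{r^n}\,\Gamma .
\end{equation}
Pushing $G$ through $\Pi_n^{(r)}$ turns each factor $(X^{(r)})^{r^j}$ into $X^{r^{j+1}}$ and leaves each $\Gamma$ in place, so
\begin{equation}\label{eq:shift}
X\Gamma G\;\Pi_n^{(r)}=\Pi_{n+1}\,G .
\end{equation}
If the products $\Pi_n$ define a series $\xi$, in the way that products of matrices $M_a$ do, then \eqref{eq:shift} should give in the limit the algebraic equation $\xi=X\Gamma G\cdot\xi^r$.

The role of $\Gamma$ is to break periodicity: for $\Gamma=I$ the products $\Pi_n$ are powers of $X$ and $\xi$ is quadratic. The difficulty is that $G$, which depends on $w$, must commute with a non-scalar constant matrix. Let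
\[
J=\begin{pmatrix}0&1\\-1&0\end{pmatrix},\qquad J^2=-I .
\]
The matrices $\alpha I+\beta J$ commute with one another, and we shall see that $G$ can be taken of this form when $w$ is a palindrome, so that $X$ is symmetric. The choice $\Gamma=J$ is useless: $NJN^T=(\det N)J$ for every $2\times2$ matrix $N$, so $XJX=\pm J$ and the letters on the two sides of $J$ cancel. We take
\[
\Gamma=I+J=\begin{pmatrix}1&1\\-1&1\end{pmatrix},
\]
of determinant $2$, invertible because $p$ is odd. To see what $\Gamma$ does to a continued fraction, let $\Delta_\lambda=\operatorname{diag}(\lambda,1)$ for $\lambda\in\mathbb F_p^*$, and $E_-=\begin{pmatrix}1&0\\-1&1\end{pmatrix}$, $E_+=\begin{pmatrix}1&1\\0&1\end{pmatrix}$. Multiplying out $2\times2$ matrices gives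
\begin{equation}\label{eq:rules}
\Gamma=2E_-\Delta_{1/2}E_+,\qquad M_aE_-=M_{a-1},\qquad E_+M_a=M_{a+1},\qquad \Delta_\lambda M_a=\lambda M_{\lambda a}\Delta_{1/\lambda};
\end{equation}
for the first and last, $E_-\Delta_{1/2}E_+=\begin{pmatrix}1/2&0\\-1/2&1\end{pmatrix}E_+=\frac12\Gamma$, and both sides of the last identity equal $\begin{pmatrix}\lambda a&\lambda\\1&0\end{pmatrix}$. So $\Gamma$ subtracts $1$ from the letter on its left, adds $1$ to the letter on its right, and rescales the later letters by nonzero constants. It changes no degree.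

\begin{example}\label{ex:three}
Let $p=r=3$ and $w=(z)$, so that $X=M_z$, $X^{(3)}=M_{z^3}$ and $X^3=\begin{pmatrix}z^3-z&z^2+1\\z^2+1&z\end{pmatrix}$. Take $G_0=(z^2-1)I-zJ=\begin{pmatrix}z^2-1&-z\\z&z^2-1\end{pmatrix}$. Then
\[
G_0M_{z^3}=\begin{pmatrix}z^5-z^3-z&z^2-1\\z^4+z^2-1&z\end{pmatrix}=M_z^3\,G_0 .
\]
In $\mathbb F_3$ we have $1/2=-1$ and $\Delta_{-1}M_a=-M_{-a}\Delta_{-1}$, so each $\Gamma$ changes the sign of all later letters. The product $M_z\Gamma M_z^3\Gamma M_z^9\Gamma\cdots$ therefore encodes
\[
\xi=[\,z-1,\ \ -z-1,-z,-z+1,\ \ z+1,\underbrace{z,\dots,z}_{7},z-1,\ \ -z-1,-z,\dots\,],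
\]
with blocks of lengths $1,3,9,27,\dots$. All degrees equal $1$, and the growing blocks rule out periodicity. Since
\[
M_z\Gamma G_0=\begin{pmatrix}z-1&z+1\\1&1\end{pmatrix}G_0=\begin{pmatrix}z^3+1&z^3-1\\z^2+z-1&z^2-z-1\end{pmatrix},
\]
the equation $\xi=M_z\Gamma G_0\cdot\xi^3$, which Proposition~\ref{prop:odd} justifies, reads
\[
(z^2+z-1)\,\xi^4-(z^3+1)\,\xi^3+(z^2-z-1)\,\xi-(z^3-1)=0 .
\]
\end{example}

\subsection{The continued fraction attached to the products}

From now on $w=(w_1,\dots,w_m)$, $m\ge1$, is a palindrome of non-constant polynomials, $X=M(w)$, and $\Pi_n$ is given by \eqref{eq:Pi}. Put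
\[
\sigma_n=1+r+\cdots+r^{n-1},\qquad s_n=m\sigma_{n+1},
\]
so that $s_n$ is the number of factors $M_a$ in $\Pi_n$; the positions $s_{n-1}+1,\dots,s_n$ form \emph{block} $n$, of length $mr^n$ (with $s_{-1}=0$). For $i\ge1$ let $\bar\imath\in\{1,\dots,m\}$ be congruent to $i$ modulo $m$. Let $\epsilon_i=-1$ if $i=s_n$ for some $n\ge0$, let $\epsilon_i=1$ if $i=s_n+1$ for some $n\ge0$, and let $\epsilon_i=0$ otherwise; the first two cases are disjoint because blocks $n\ge1$ have length at least $3$. Let $\gamma_i=1/2$ if $\epsilon_i=-1$ and $\gamma_i=1$ otherwise, and define $\lambda_i\in\mathbb F_p^*$ by $\lambda_1=1$, $\lambda_{i+1}=\gamma_i/\lambda_i$. Finally put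
\[
b_i=\lambda_i(w_{\bar\imath}+\epsilon_i),\qquad \xi=[b_1,b_2,b_3,\dots],\qquad \nu_n=\lambda_{s_n+1}.
\]
Since $\deg b_i=\deg w_{\bar\imath}$, the sequence $(\deg b_i)_{i\ge1}$ is purely periodic with period word $(\deg w_1,\dots,\deg w_m)$.

\begin{lemma}\label{lem:tails}
For each $n\ge0$ there is $\kappa_n\in\mathbb F_p^*$ with
\begin{equation}\label{eq:normal}
\Pi_n=\kappa_n\,M_{b_1}\cdots M_{b_{s_n}}\,\Delta_{\nu_n}E_+ .
\end{equation}
Let $\theta_n=[b_{s_n+1},b_{s_n+2},\dots]$ and $\omega_n=\theta_n/\nu_n-1$. Then: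
\begin{itemize}
\item[(i)] $\xi=\Pi_n\cdot\omega_n$ and $|\omega_n|=|\theta_n|=|w_1|$;
\item[(ii)] if $\theta\in K_\infty$ and $|\theta|>1$, then $\Pi_n\cdot\theta$ lies in $K_\infty$ and its expansion begins with $b_1,\dots,b_{s_n}$.
\end{itemize}
\end{lemma}

\begin{proof}
Insert $\Gamma=2E_-\Delta_{1/2}E_+$ in \eqref{eq:Pi}:
\[
\Pi_n=2^{n+1}(XE_-)\,\Delta_{1/2}\,(E_+X^rE_-)\,\Delta_{1/2}\cdots(E_+X^{r^n}E_-)\,\Delta_{1/2}\,E_+ .
\]
By \eqref{eq:rules} the bracket number $j$ is the matrix of the word $w^{r^j}$ with the last letter decreased by $1$ and, for $j\ge1$, the first letter increased by $1$. With $b_i^\circ=w_{\bar\imath}+\epsilon_i$ this reads $\Pi_n=2^{n+1}\,M_{b^\circ_1}\Delta_{\gamma_1}\cdots M_{b^\circ_{s_n}}\Delta_{\gamma_{s_n}}\,E_+$. The last rule in \eqref{eq:rules} gives $\Delta_{\lambda_i}M_{b_i^\circ}\Delta_{\gamma_i}=\lambda_iM_{b_i}\Delta_{\lambda_{i+1}}$, and $\Delta_{\lambda_1}=I$, so by induction on $i$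
\[
M_{b^\circ_1}\Delta_{\gamma_1}\cdots M_{b^\circ_i}\Delta_{\gamma_i}=\lambda_1\cdots\lambda_i\;M_{b_1}\cdots M_{b_i}\,\Delta_{\lambda_{i+1}} .
\]
The case $i=s_n$ is \eqref{eq:normal}. Now $\Delta_{\nu_n}E_+\cdot\theta=\nu_n(\theta+1)$. For $\theta=\omega_n$ this is $\theta_n$, and $\xi=M_{b_1}\cdots M_{b_{s_n}}\cdot\theta_n$; moreover $|\theta_n|=|b_{s_n+1}|=|w_1|>1$, since $m$ divides $s_n$. This proves (i). If $|\theta|>1$, then $|\nu_n(\theta+1)|=|\theta|>1$, and (ii) follows from Lemma~\ref{lem:basic}(i).
\end{proof}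

\subsection{The intertwining matrix}

As $w$ is a palindrome, $X=X^T$. Write
\[
X=\begin{pmatrix}e&v\\v&e'\end{pmatrix}=\mu I+Y,\qquad \mu=\frac{e+e'}2,\quad u=\frac{e-e'}2,\quad Y=\begin{pmatrix}u&v\\v&-u\end{pmatrix},
\]
and $D=u^2+v^2$, so that $Y^2=DI$. By Lemma~\ref{lem:basic}(ii), $|e|=|w_1|\cdots|w_m|$ and $|v|=|w_2|\cdots|w_m|>|e'|$. Hence
\begin{equation}\label{eq:sizes}
|u|=|e|=|w_1|\,|v|,\qquad v\neq0 .
\end{equation}
Since $\mu I$ and $Y$ commute and $r$ is an odd power of $p$,
\[
X^r=\mu^rI+Y^r,\qquad Y^r=D^{(r-1)/2}Y,\qquad X^{(r)}=\mu^rI+Y^{(r)},\qquad Y^{(r)}=\begin{pmatrix}u^r&v^r\\v^r&-u^r\end{pmatrix}.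
\]
So it suffices to intertwine $Y^{(r)}$ and $Y^r$, two matrices with the same square $D^rI$. For any matrices with $A^2=B^2$ one has $(A+B)B=A(A+B)$, both sides being $AB+A^2$. Thus $Y^r+Y^{(r)}$ is an intertwiner. It is symmetric of trace zero, which is not the shape we want. But we may multiply it on the left by $Y$, which commutes with $Y^r$, and a product of two symmetric matrices of trace zero has the right shape:
\begin{equation}\label{eq:product}
\begin{pmatrix}u&v\\v&-u\end{pmatrix}\begin{pmatrix}u'&v'\\v'&-u'\end{pmatrix}=(uu'+vv')I+(uv'-vu')J .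
\end{equation}
This is the point where the palindrome hypothesis is used.

\begin{lemma}\label{lem:G}
Let $G=Y(Y^r+Y^{(r)})$. Then $GX^{(r)}=X^rG$, and $G=\alpha I+\beta J$ with
\[
\alpha=D^{(r+1)/2}+u^{r+1}+v^{r+1},\qquad \beta=uv^r-vu^r .
\]
Moreover $|\alpha|=|w_1|\,|\beta|\ne0$, $G\in GL_2(K)$, and $G\Gamma=\Gamma G$.
\end{lemma}

\begin{proof}
We have $GY^{(r)}=Y\,Y^r(Y^r+Y^{(r)})=Y^rG$; adding $\mu^rG$ to both sides gives $GX^{(r)}=X^rG$. Next, $Y\,Y^r=D^{(r+1)/2}I$, and \eqref{eq:product} computes $YY^{(r)}$; this gives $\alpha$ and $\beta$. As $|u|>|v|$, the polynomials $D^{(r+1)/2}$ and $u^{r+1}$ have the same leading term and $v^{r+1}$ has smaller degree. So the leading term of $\alpha$ is that of $2u^{r+1}$, and $|\alpha|=|u|^{r+1}$ because $p$ is odd. Also $|uv^r|<|vu^r|$, so $|\beta|=|v||u|^r\neq0$, and $|\alpha|/|\beta|=|u|/|v|=|w_1|$ by \eqref{eq:sizes}. Then $\det G=\alpha^2+\beta^2$ has absolute value $|\alpha|^2\ne0$. Finally $G$ and $\Gamma$ are both polynomials in $J$.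
\end{proof}

In Example~\ref{ex:three}, $u=-z$, $v=1$, $D=z^2+1$, $\alpha=-(z^4+z^2+1)=-(z^2-1)^2$ and $\beta=z(z^2-1)$, so $G=-(z^2-1)G_0$ acts as $G_0$ does.

\subsection{The algebraic equation}

\begin{proposition}\label{prop:odd}
The series $\xi$ satisfies $\xi=X\Gamma G\cdot\xi^r$. It is algebraic over $K$, of degree $d$ with $3\le d\le r+1$.
\end{proposition}

\begin{proof}
\emph{The equation.} By Lemma~\ref{lem:G}, $G(X^{(r)})^k=X^{rk}G$ for all $k\ge1$, and $G\Gamma=\Gamma G$. As $\Gamma^{(r)}=\Gamma$,
\[
G\,\Pi_n^{(r)}=G\,X^{(r)}\Gamma\,(X^{(r)})^r\,\Gamma\cdots(X^{(r)})^{r^n}\Gamma=X^r\Gamma X^{r^2}\Gamma\cdots X^{r^{n+1}}\Gamma\,G,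
\]
which is \eqref{eq:shift}. Let $\zeta=X\Gamma G\cdot\xi^r\in\mathbb P^1(K_\infty)$. By Lemma~\ref{lem:tails}(i), $\xi^r=\Pi_n^{(r)}\cdot\omega_n^r$, so
\[
\zeta=\Pi_{n+1}\cdot(G\cdot\omega_n^r)\qquad\text{for every }n\ge0 .
\]
To pass to the limit we must know that $G$ does not move the tail $\omega_n^r$ out of the region $|\theta|>1$, where Lemma~\ref{lem:tails}(ii) applies. We have
\[
G\cdot\omega_n^r=\frac{\alpha\,\omega_n^r+\beta}{-\beta\,\omega_n^r+\alpha},\qquad|\omega_n^r|=|w_1|^r>|w_1|=\frac{|\alpha|}{|\beta|}>1 .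
\]
So the numerator has absolute value $|\alpha||w_1|^r$, the denominator has absolute value $|\beta||w_1|^r\neq0$, and $|G\cdot\omega_n^r|=|w_1|>1$. By Lemma~\ref{lem:tails}(ii), $\zeta\in K_\infty$ and its expansion begins with $b_1,\dots,b_{s_{n+1}}$ for every $n$. Hence $\zeta=\xi$.

\emph{Upper bound.} Write $X\Gamma G=(n_{ij})\in GL_2(K)$. Then $\xi$ is a root of $n_{21}T^{r+1}-n_{11}T^r+n_{22}T-n_{12}$. The four exponents are distinct and the $n_{ij}$ are not all zero, so this polynomial is nonzero and $d\le r+1$.

\emph{Lower bound.} Suppose that $(b_i)$ is ultimately periodic, and let $\tau$ be a period divisible by $m$. Take $n$ so large that $s_n$ lies beyond the pre-period and $\tau+1<mr^{n+1}$. The position $s_n+1$ is the first of block $n+1$, and $s_n+1+\tau$ lies in the same block and is neither its first nor its last position. Both are congruent to $1$ modulo $m$. So $b_{s_n+1}=\lambda(w_1+1)$ and $b_{s_n+1+\tau}=\lambda'w_1$ with $\lambda,\lambda'\in\mathbb F_p^*$, and equality gives $(\lambda'-\lambda)w_1=\lambda$. The left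 side is zero or non-constant, the right side is a nonzero constant: a contradiction. By Lemma~\ref{lem:lagrange}, $d\ge3$.
\end{proof}

\section{The exact degree in odd characteristic}\label{sec:degree}

We keep the notation of Section~\ref{sec:odd} and show that $d=r+1$. Lower bounds for the degree come from good approximations, through a Liouville-type inequality. Rational approximations are of no use, since $\xi$ is badly approximable. But block $n$ of $\xi$ repeats the word $w$ about $r^n$ times, which is long compared with everything before it. So $\xi$ is very close to the image under $\Pi_{n-1}$ of a fixed point of $X$, and this image has degree at most $2$. We therefore test $\xi$ against quadratic polynomials. For a polynomial or form $f$ over $R$, let $H(f)$ be the maximum of the absolute values of its coefficients.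

\begin{lemma}\label{lem:liouville}
Let $\xi\in K_\infty$ be algebraic of degree $d$ over $K$. There is $c>0$, depending only on $\xi$, such that $|f(\xi)|\ge c\,H(f)^{-(d-1)}$ for every $f\in R[T]$ of degree at most $2$ with $f(\xi)\ne0$.
\end{lemma}

\begin{proof}
Since $K_\infty$ is complete, $|\cdot|$ extends to an ultrametric absolute value on an algebraic closure of $K_\infty$. Clear denominators in the minimal polynomial of $\xi$ to get $g=\ell\prod_{i=1}^d(T-\xi_i)\in R[T]$, irreducible over $K$, with $\xi_1=\xi$ and roots counted with multiplicity. The $j$-th elementary symmetric function of the numbers $\ell\xi_i$ is $\pm\ell^{\,j-1}$ times a coefficient of $g$, so it lies in $R$ for $1\le j\le d$. If $f=\phi_2T^2+\phi_1T+\phi_0$, then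
\[
\rho=\prod_{i=1}^d\ell^2f(\xi_i)=\prod_{i=1}^d\bigl(\phi_2(\ell\xi_i)^2+\ell\phi_1(\ell\xi_i)+\ell^2\phi_0\bigr)
\]
is a symmetric polynomial over $R$ in the $\ell\xi_i$, so $\rho\in R$. If $f(\xi_i)=0$ for some $i$, then the irreducible $g$ divides $f$ in $K[T]$ and $f(\xi)=0$, which is excluded. So $\rho\ne0$ and $|\rho|\ge1$. Since $|f(\xi_i)|\le H(f)\max(1,|\xi_i|)^2$, the claim holds with $c=|\ell|^{-2d}\prod_{i\ge2}\max(1,|\xi_i|)^{-2}$.
\end{proof}

\begin{proposition}\label{prop:exact}
The series $\xi$ of Section~\ref{sec:odd} has degree exactly $r+1=p^s+1$ over $K$.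
\end{proposition}

\begin{proof}
Let $h=\deg e=\sum_{i=1}^m\deg w_i$. For a column vector $\mathbf x=(S,T)^T$ put
\[
F(\mathbf x)=\det(\mathbf x\mid X\mathbf x)=S(vS+e'T)-T(eS+vT)=vS^2+(e'-e)ST-vT^2 .
\]
This form vanishes exactly on the eigenvectors of $X$. It is nonzero, has coefficients in $R$, and $H(F)=q^h$. The property that matters is its invariance: $F(X\mathbf x)=\det(X\mathbf x\mid X\,X\mathbf x)=\det(X)F(\mathbf x)=\pm F(\mathbf x)$. For $n\ge1$ transport $F$ by $\Pi_{n-1}$:
\[
F_n(\mathbf x)=F\bigl(\operatorname{adj}(\Pi_{n-1})\,\mathbf x\bigr),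
\]
where $\operatorname{adj}(N)=\det(N)N^{-1}$ is the adjugate. As $\det\Pi_{n-1}=\pm2^n\in\mathbb F_p^*$, $F_n$ is a nonzero quadratic form over $R$.

\emph{Height.} Let $\Vert N\Vert_{\max}$ be the largest absolute value of an entry of $N$. By the ultrametric inequality it is submultiplicative. We have $\Vert X\Vert_{\max}=q^h$ and $\Vert\Gamma\Vert_{\max}=1$, so $\Vert\Pi_{n-1}\Vert_{\max}\le q^{h\sigma_n}$. The adjugate of a $2\times2$ matrix has the same entries up to sign and position. Each coefficient of $F_n$ is a sum of products of a coefficient of $F$ and two such entries, so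
\begin{equation}\label{eq:height}
H(F_n)\le q^{h+2h\sigma_n}.
\end{equation}

\emph{Value at $\xi$.} By Lemma~\ref{lem:tails}(i), $\Pi_n(\omega_n,1)^T=\rho_n(\xi,1)^T$, where $\rho_n$ is the second coordinate of the left side. By \eqref{eq:normal}, $\Pi_n(\omega_n,1)^T=\kappa_nM_{b_1}\cdots M_{b_{s_n}}(\theta_n,1)^T$. If $(Q,Q')$ is the second row of $M_{b_1}\cdots M_{b_{s_n}}$, Lemma~\ref{lem:basic}(ii) gives $|Q'|<|Q|=q^{h\sigma_{n+1}}/|w_1|$, so $|\rho_n|=|Q\theta_n+Q'|=q^{h\sigma_{n+1}}$. Since $\operatorname{adj}(\Pi_{n-1})\Pi_n=\pm2^nX^{r^n}\Gamma$, the invariance of $F$ removes the whole block $X^{r^n}$: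
\[
|F_n(\xi,1)|=|\rho_n|^{-2}\,\bigl|F\bigl(X^{r^n}\Gamma(\omega_n,1)^T\bigr)\bigr|=|\rho_n|^{-2}\,|F(\omega_n+1,\,1-\omega_n)|\le q^h|w_1|^2\,q^{-2h\sigma_{n+1}} .
\]

\emph{Conclusion.} The polynomial $F_n(T,1)$ is nonzero of degree at most $2$, and $d\ge3$ by Proposition~\ref{prop:odd}, so $F_n(\xi,1)\ne0$. Lemma~\ref{lem:liouville} and \eqref{eq:height} give $c\,q^{-(d-1)(h+2h\sigma_n)}\le q^h|w_1|^2q^{-2h\sigma_{n+1}}$, that is,
\[
2h\sigma_{n+1}\le2h(d-1)\sigma_n+O(1)
\]
with an implied constant independent of $n$. Since $\sigma_{n+1}=r\sigma_n+1$ and $\sigma_n\to\infty$, dividing by $2h\sigma_n$ yields $r\le d-1$. Together with $d\le r+1$ this gives $d=r+1$.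
\end{proof}

In particular the quartic polynomial of Example~\ref{ex:three} is irreducible over $K$.

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(a)]
Choose an integer $L\ge2$ with $Lf_k\in\mathbb Z$ for all $k\in\mathcal N$, and a word $(d_1,\dots,d_L)$ in which each $k\in\mathcal N$ occurs exactly $Lf_k$ times. We first construct a series $\xi^*$ with $|\xi^*|>1$ whose sequence of degrees, starting with that of the polynomial part, is purely periodic.

If $p$ is odd, apply Section~\ref{sec:odd} with $r=p^s$ and the palindrome $w=(z^{d_1},\dots,z^{d_L},z^{d_L},\dots,z^{d_1})$, and let $\xi^*=[b_1,b_2,\dots]$. Its degrees have period word $(d_1,\dots,d_L,d_L,\dots,d_1)$, and its algebraic degree is $p^s+1$ by Proposition~\ref{prop:exact}.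

If $p=2$, apply Section~\ref{sec:two} with $w=(z^{d_1},\dots,z^{d_{L-1}})$, which is nonempty as $L\ge2$, with $x=z^{d_L}$ and $y=z^{d_L}+1$, and let $\xi^*=1/\eta=[W_\infty]$. As $x$ and $y$ have the same degree, \eqref{eq:word} shows that the degrees have period word $(d_1,\dots,d_{L-1},d_L,d_{L-1},\dots,d_1,d_L)$. The algebraic degree is $3$ or $4$ by Proposition~\ref{prop:two}.

In both cases $k$ occurs $2Lf_k$ times in a period of length $2L$. Put $\xi=M_{c_0}\cdots M_{c_t}\cdot\xi^*$. By Lemma~\ref{lem:basic}(i) the expansion of $\xi$ is $c_0,\dots,c_t$ followed by the expansion of $\xi^*$, so the degrees after $c_t$ lie in $\mathcal N$, are purely periodic, and have frequencies $f_k$. As $\xi$ is the image of $\xi^*$ under an element of $GL_2(K)$, we have $K(\xi)=K(\xi^*)$ and the algebraic degree is unchanged. Each $f_k$ is positive, so the spectrum is $\mathcal N$, and $C(\xi)=q^{-\max\mathcal N}$ by Lemma~\ref{lem:constant}.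

For density, let $\theta$ be irrational and take for $c_0,\dots,c_t$ the beginning of its expansion. Then $\theta$ and $\xi$ share the convergent $P_t/Q_t$, and by \eqref{eq:approx} both are at distance less than $|Q_t|^{-2}\le q^{-2t}$ from it, so $|\xi-\theta|<q^{-2t}$. Thus every irrational series is a limit of series $\xi$ as above. Irrational series are dense: if $\theta'\in K$ and $\theta\notin K$, then $\theta'+z^{-N}\theta$ is irrational and tends to $\theta'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(b)]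
If $|\mathcal A|\ge2$, take distinct $x,y\in\mathcal A$ and a word $w$ over $\mathcal A$ that contains every element of $\mathcal A$. By Proposition~\ref{prop:two}, $\xi=\eta$ has the required properties. If $\mathcal A=\{a\}$ and $a_n=a$ for all $n\ge1$, then $\theta=[a,a,\dots]$ satisfies $\theta^2-a\theta-1=0$, and $\xi=a_0+1/\theta$ has degree at most $2$.
\end{proof}

For odd $p$ our construction replaces a letter $a$ by letters $\lambda(a+\epsilon)$. It controls the degrees but not the alphabet, and this is why part (b) is stated for $p=2$.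

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Apply Theorem~\ref{thm:strong}(a) with $t=0$, $c_0=0$ and $f_k=1/|\mathcal N|$. All $a_n$ with $n\ge1$ have degree in $\mathcal N$, so $\xi$ is badly approximable; its spectrum is $\mathcal N$; and its degree is at least $3$. For odd $p$ this bound is already contained in Proposition~\ref{prop:odd}, so Section~\ref{sec:degree} is not needed here.
\end{proof}

\begin{thebibliography}{1}

\bibitem{BH}
Yann Bugeaud and Guo-Niu Han,
\emph{The Thue-Morse continued fractions in characteristic $2$ are algebraic},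
arXiv:2203.02213 (2022).

\end{thebibliography}
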